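\title{Schur positivity for the Super Nabla operator fails in degree four}

\begin{abstract}
For a partition $\mu$ of $n$ and $k$ auxiliary alphabets $\mathcal Y$, the symmetric function $\nabla_{\mathcal Y}(\Xi e_\mu)$, after the shift $q\to q+1$, $t\to t+1$, expands in symmetrized products $E_{\boldsymbol\nu}$ of elementary symmetric functions. We consider the conjecture that the coefficients are Schur-positive polynomials in $q,t$ that do not depend on $k$. The coefficients exist, are unique, and are independent of $k$ as rational functions. They are Schur-positive polynomials for $|\mu|\le3$. For every $\mu\vdash4$ and $k\ge11$ the conjecture fails: the coefficient indexed by twelve copies of the partition $(2,2)$ is not a Schur-positive polynomial, and the same holds for every even number $N\ge 12$ of copies once $k\ge N-1$.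
\end{abstract}

\section{The positivity problem}\label{sec:problem}

\subsection*{Macdonald polynomials and three diagonal operators}
Let $\Lambda$ be the ring of symmetric functions in $\boldsymbol x$ over $\mathbb Q(q,t)$, with its elementary, complete homogeneous, monomial, power-sum and Schur bases $e_\lambda,h_\lambda,m_\lambda,p_\lambda,s_\lambda$. The Hall scalar product $\langle\cdot,\cdot\rangle$ makes the $s_\lambda$ orthonormal and makes $h_\lambda$ dual to $m_\lambda$. Small partitions are written without commas, as in $22=(2,2)$. Put $M=(1-q)(1-t)$. For $F\in\Lambda$, the plethysm $F^*=F[X/M]$ is the image of $F$ under the $\mathbb Q(q,t)$-algebra map $p_r\mapsto p_r/\bigl((1-q^r)(1-t^r)\bigr)$; likewise $F[X(1-q)]$ is the image under $p_r\mapsto(1-q^r)p_r$.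

The modified Macdonald polynomials $\widetilde H_\mu(\boldsymbol x;q,t)$ form a basis of $\Lambda$. For $\mu\vdash n$, $\widetilde H_\mu$ is determined by three conditions: $\widetilde H_\mu[X(1-q)]$ lies in the span of the $s_\lambda$ with $\lambda\ge\mu$ in dominance order, $\widetilde H_\mu[X(1-t)]$ lies in the span of the $s_\lambda$ with $\lambda\ge\mu'$, and $\langle\widetilde H_\mu,s_n\rangle=1$. For instance
\[
\widetilde H_1=s_1,\qquad \widetilde H_2=s_2+q\,s_{11},\qquad \widetilde H_{11}=s_2+t\,s_{11},\qquad \widetilde H_{21}=s_3+(q+t)s_{21}+qt\,s_{111}.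
\]
The cells of the diagram of $\mu$ are the pairs $(i,j)$ with row index $i\ge0$ and column index $0\le j<\mu_{i+1}$. Put
\[
B_\mu=\sum_{(i,j)\in\mu}q^jt^i,\qquad \Pi_\mu=\prod_{(i,j)\in\mu,\ (i,j)\ne(0,0)}(1-q^jt^i),
\]
and define linear operators in positive degree by $\Delta_{e_1}\widetilde H_\mu=B_\mu\widetilde H_\mu$ and $\Pi\widetilde H_\mu=\Pi_\mu\widetilde H_\mu$. For $F$ homogeneous of positive degree let
\[
\Xi F=M\,\Delta_{e_1}\Pi\,F^* .
\]
The normalization is such that $\Xi e_n=e_n$ for all $n\ge1$. We take this identity as part of the setting. The proofs below do not rest on it; it identifies the input in the case $\mu=(n)$.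

Let $\mathcal Y=(\boldsymbol y_1,\dots,\boldsymbol y_k)$, $k\ge1$, be further alphabets. The Super Nabla operator is the linear map
\[
\nabla_{\mathcal Y}\,\widetilde H_\mu(\boldsymbol x)=\widetilde H_\mu(\boldsymbol x)\,\widetilde H_\mu(\boldsymbol y_1)\cdots\widetilde H_\mu(\boldsymbol y_k).
\]
It stores a family of diagonal operators at once. Pairing the alphabet $\boldsymbol y_i$ with a symmetric function $F_i$, for each $i$, turns $\nabla_{\mathcal Y}$ into the operator with eigenvalue $\prod_i\langle\widetilde H_\mu,F_i\rangle$ on $\widetilde H_\mu$. Its output is symmetric under permutations of the $k+1$ alphabets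
\[
\mathcal X=(\boldsymbol x_0,\dots,\boldsymbol x_k)=(\boldsymbol x,\boldsymbol y_1,\dots,\boldsymbol y_k).
\]

We write a hat for the shift of parameters, $\hat f(q,t)=f(q+1,t+1)$, applied to coefficients when $f$ is a symmetric function. At $q=t=1$ every $\widetilde H_\mu$ with $\mu\vdash n$ equals $e_{1^n}=e_1^n$. So the shift measures how $\widetilde H_\mu$ deforms away from $e_{1^n}$, and the elementary basis is the natural one in which to record the deformation. In degree two, $\widetilde H_2=e_{11}+(q-1)e_2$ becomes $e_{11}+q\,e_2$.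

\subsection*{The functions $E_{\boldsymbol\nu}$}
Fix $n\ge1$. Call a sequence $\boldsymbol\nu=(\nu^{(0)},\dots,\nu^{(\ell)})$ of partitions of $n$ \emph{admissible} if every $\nu^{(i)}$ has first part larger than $1$ (that is, $\nu^{(i)}\ne1^n$) and $\nu^{(0)}\le\dots\le\nu^{(\ell)}$ in lexicographic order. Put $\ell(\boldsymbol\nu)=\ell$. The empty sequence $\varnothing$ is admissible, with $\ell(\varnothing)=-1$. The order only selects one listing of each multiset of partitions. If $\ell>k$, put $E_{\boldsymbol\nu}(\mathcal X)=0$. If $\ell\le k$, put $\nu^{(i)}=1^n$ for $\ell<i\le k$ and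
\[
E_{\boldsymbol\nu}(\mathcal X)=\sum_\sigma\prod_{i=0}^ke_{\nu^{(i)}}(\boldsymbol x_{\sigma(i)}),
\]
where $\sigma$ runs over the permutations of $\{0,\dots,k\}$ with $\sigma(i)<\sigma(j)$ whenever $i<j$ and $\nu^{(i)}=\nu^{(j)}$. Thus $E_{\boldsymbol\nu}$ is the sum of $\prod_ie_{\rho_i}(\boldsymbol x_i)$ over the distinct rearrangements $(\rho_0,\dots,\rho_k)$ of $(\nu^{(0)},\dots,\nu^{(k)})$, each taken once. For example $E_\varnothing=\prod_ie_{1^n}(\boldsymbol x_i)$, and
\[
E_{(21,21)}(\boldsymbol x,\boldsymbol y,\boldsymbol z)=e_{111}(\boldsymbol x)e_{21}(\boldsymbol y)e_{21}(\boldsymbol z)+e_{21}(\boldsymbol x)e_{111}(\boldsymbol y)e_{21}(\boldsymbol z)+e_{21}(\boldsymbol x)e_{21}(\boldsymbol y)e_{111}(\boldsymbol z).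
\]
We write $(\rho)^N$ for the sequence of $N$ copies of $\rho$, so $\ell((\rho)^N)=N-1$.

The Schur polynomials in the two variables $q,t$ are
\begin{equation}\label{eq:schur}
s_{(a,b)}(q,t)=\frac{q^{a+1}t^b-q^bt^{a+1}}{q-t},\qquad a\ge b\ge0 .
\end{equation}
They form a basis of the symmetric polynomials in $q,t$. A polynomial is \emph{Schur positive} if it is a nonnegative integer combination of them.

\begin{example}\label{ex:two}
Let $\mu=(2)$, so $\Xi e_2=e_2=(\widetilde H_2-\widetilde H_{11})/(q-t)$. The shift fixes $q-t$, hence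
\[
\nabla_{\mathcal Y}(e_2)\big|_{q\to q+1,\,t\to t+1}=\frac{\prod_{i=0}^k\bigl(e_{11}(\boldsymbol x_i)+q\,e_2(\boldsymbol x_i)\bigr)-\prod_{i=0}^k\bigl(e_{11}(\boldsymbol x_i)+t\,e_2(\boldsymbol x_i)\bigr)}{q-t}=\sum_{r\ge0}\frac{q^r-t^r}{q-t}\,E_{(2)^r}.
\]
The coefficient is $0$ for $r=0$ and $s_{(r-1,0)}(q,t)$ for $r\ge1$. For $k=1$ the right side is $E_{(2)^1}+(q+t)E_{(2)^2}$.
\end{example}

Three things happen in this example: the denominator cancels, the coefficients do not depend on $k$, and they are Schur positive. The problem, which comes from \cite{BHIR}, is whether this persists in all degrees.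

\medskip
\noindent\textbf{Conjecture.} \emph{For every partition $\mu$ of $n$ there are Schur-positive polynomials $c_{\mu,\boldsymbol\nu}(q,t)$, indexed by the admissible sequences $\boldsymbol\nu$ and independent of $k$, such that for every $k\ge1$}
\begin{equation}\label{eq:conj}
\nabla_{\mathcal Y}(\Xi e_\mu(\boldsymbol x))\big|_{q\to q+1,\,t\to t+1}=\sum_{\boldsymbol\nu}c_{\mu,\boldsymbol\nu}(q,t)\,E_{\boldsymbol\nu}(\mathcal X).
\end{equation}

\subsection*{Results}
The Conjecture is false, and $n=4$ is the smallest size at which it fails. For $\mu\vdash4$ write $\binom4\mu=4!/\prod_i\mu_i!$.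

\begin{theorem}\label{thm:twelve}
Let $\mu\vdash4$ and $k\ge11$. In the expansion \eqref{eq:conj}, the coefficient of $E_{(22)^{12}}$ is uniquely determined. If it is a polynomial, then the coefficient of $s_{(11,10)}(q,t)$ in it is $-313\binom4\mu<0$. Hence it is not a Schur-positive polynomial. In particular the Conjecture fails for $\mu=(4)$, where $\Xi e_4=e_4$.
\end{theorem}

\begin{theorem}\label{thm:even}
Let $\mu\vdash4$, let $N\ge12$ be even, and let $k\ge N-1$. The coefficient of $E_{(22)^N}$ in \eqref{eq:conj} is not a Schur-positive polynomial: if it is a polynomial, then the coefficient of $s_{(N-1,N-2)}(q,t)$ in it is negative.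
\end{theorem}

\begin{theorem}\label{thm:small}
For $|\mu|\le3$ the Conjecture holds, for all $k\ge1$.
\end{theorem}

We make no claim for $n\ge5$.

The coefficients in \eqref{eq:conj} have a closed form over $\mathbb Q(q,t)$ (Section~\ref{sec:coefficients}). For $\boldsymbol\nu=(\rho)^N$ it reads $\sum_\lambda W_\lambda u_\lambda^N$, where the weight $W_\lambda$ does not depend on $N$ and $u_\lambda$ is the coefficient of $e_\rho$ in the shifted $\widetilde H_\lambda$. In degree at most three all such coefficients are polynomials with nonnegative coefficients, and the weighted sum is a divided difference that preserves positivity (Section~\ref{sec:three}). In degree four the coefficient of $e_{22}$ in the shifted $\widetilde H_{22}$ is $q^2-qt+t^2$. The coefficients of its $N$-th power alternate in sign and their absolute values add up to $3^N$, while the positive term that competes with them in the most balanced Schur coefficient has size only $(3/2)^N$ (Sections~\ref{sec:four} and~\ref{sec:CN}). That Schur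 coefficient stays positive up to $N=11$, so small cases suggest the wrong answer.

\section{Standard facts}\label{sec:facts}

For a cell $(i,j)$ of $\lambda$, the arm $a$ is the number of cells $(i,j')\in\lambda$ with $j'>j$, and the leg $l$ is the number of cells $(i',j)\in\lambda$ with $i'>i$. We use the following facts about Macdonald polynomials \cite{Mac,GH}; see also \cite{Hag}.
\begin{itemize}
\item[(F1)] Let $e_n[XY/M]$ be the image of $e_n$ under $p_r\mapsto p_r(\boldsymbol x)p_r(\boldsymbol y)/\bigl((1-q^r)(1-t^r)\bigr)$. Then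
\[
e_n[XY/M]=\sum_{\lambda\vdash n}\frac{\widetilde H_\lambda(\boldsymbol x)\widetilde H_\lambda(\boldsymbol y)}{w_\lambda},\qquad w_\lambda=\prod_{\text{cells of }\lambda}(q^a-t^{l+1})(t^l-q^{a+1}).
\]
\item[(F2)] For $\lambda\vdash n$ the Schur coefficients of $\widetilde H_\lambda$ lie in $\mathbb Z[q,t]$, and $\langle\widetilde H_\lambda,s_n\rangle=1$, $\widetilde H_\lambda(\boldsymbol x;1,1)=e_1^n$, $\widetilde H_{\lambda'}(\boldsymbol x;q,t)=\widetilde H_\lambda(\boldsymbol x;t,q)$.
\item[(F3)] The tables for $|\lambda|\le4$. Besides the functions displayed in Section~\ref{sec:problem}, we need $\widetilde H_3=s_3+(q+q^2)s_{21}+q^3s_{111}$ and the following Schur coefficients: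
\[
\begin{array}{c|ccc}
 & \widetilde H_4 & \widetilde H_{31} & \widetilde H_{22}\\ \hline
s_{31} & q+q^2+q^3 & q+q^2+t & q+t+qt\\
s_{22} & q^2+q^4 & q^2+qt & q^2+t^2
\end{array}
\]
\end{itemize}
We also use the Jacobi--Trudi formulas $s_\lambda=\det(h_{\lambda_i-i+j})=\det(e_{\lambda'_i-i+j})$, where $h_0=e_0=1$ and $h_m=e_m=0$ for $m<0$, and the identity $\prod_{i,j}(1+x_iy_j)=\sum_\mu e_\mu(\boldsymbol x)m_\mu(\boldsymbol y)$, whose part of degree $n$ in each alphabet is $e_n[XY]=\sum_{\mu\vdash n}e_\mu(\boldsymbol x)m_\mu(\boldsymbol y)$.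

Schur positivity in two variables is tested and propagated as follows.

\begin{lemma}\label{lem:schur}
\begin{itemize}
\item[(i)] If $f$ is a symmetric polynomial in $q,t$ and $a\ge b\ge0$, the coefficient of $s_{(a,b)}$ in $f$ is the coefficient of $q^{a+1}t^b$ in $(q-t)f$.
\item[(ii)] For $r,d,m\ge0$, the polynomial $\frac{q^r-t^r}{q-t}(qt)^d(q+t)^m$ is Schur positive.
\end{itemize}
\end{lemma}

\begin{proof}
(i) By \eqref{eq:schur}, the only monomial of $(q-t)s_{(a,b)}$ whose $q$-exponent exceeds its $t$-exponent is $q^{a+1}t^b$, and it determines $(a,b)$.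

(ii) The first factor is $0$ or $s_{(r-1,0)}$. By \eqref{eq:schur}, $qt\,s_{(a,b)}=s_{(a+1,b+1)}$. Also
\[
(q+t)(q^{a+1}t^b-q^bt^{a+1})=(q^{a+2}t^b-q^bt^{a+2})+(q^{a+1}t^{b+1}-q^{b+1}t^{a+1}),
\]
so $(q+t)s_{(a,b)}$ is $s_{(a+1,b)}+s_{(a,b+1)}$ for $a>b$ and $s_{(a+1,b)}$ for $a=b$.
\end{proof}

\section{The coefficients as rational functions}\label{sec:coefficients}

All operators in sight are diagonal on the $\widetilde H_\lambda$, so the first step is to expand $\Xi e_\mu$ in that basis. For $\lambda,\mu\vdash n$ put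
\[
A_\lambda=\frac{MB_\lambda\Pi_\lambda}{w_\lambda},\qquad \kappa_{\mu\lambda}=\langle h_\mu,\widetilde H_\lambda\rangle .
\]
Applying $F\mapsto F^*$ in the alphabet $\boldsymbol x$ to the expansion of $e_n[XY]$ gives $e_n[XY/M]=\sum_\mu e_\mu^*(\boldsymbol x)m_\mu(\boldsymbol y)$. Pairing this and (F1) with $h_\mu(\boldsymbol y)$ gives $e_\mu^*=\sum_\lambda\kappa_{\mu\lambda}\widetilde H_\lambda/w_\lambda$, and therefore
\begin{equation}\label{eq:xi}
\Xi e_\mu=\sum_{\lambda\vdash n}A_\lambda\kappa_{\mu\lambda}\widetilde H_\lambda .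
\end{equation}
The second step is to expand each shifted Macdonald polynomial in the elementary basis:
\[
\widetilde H_\lambda(\boldsymbol x;q+1,t+1)=\sum_{\rho\vdash n}u_{\lambda,\rho}(q,t)\,e_\rho(\boldsymbol x).
\]
An alphabet that carries $e_{1^n}$ contributes the factor $u_{\lambda,1^n}$, and the number of such alphabets grows with $k$. Independence of $k$ therefore hinges on the value of $u_{\lambda,1^n}$.

\begin{lemma}\label{lem:one}
For every $\lambda\vdash n$ we have $u_{\lambda,1^n}=1$.
\end{lemma}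

\begin{proof}
Let $\phi$ be the $\mathbb Q(q,t)$-algebra map with $\phi(e_1)=1$ and $\phi(e_i)=0$ for $i\ge2$. In degree $n$ it extracts the coefficient of $e_{1^n}$. From $\sum_mh_mz^m=\bigl(\sum_i(-1)^ie_iz^i\bigr)^{-1}$ we get $\sum_m\phi(h_m)z^m=1/(1-z)$, so $\phi(h_m)=1$ for all $m\ge0$, and $\phi(s_n)=1$. If $\rho$ has at least two rows, all indices $\rho_1-1+j$ and $\rho_2-2+j$ with $j\ge1$ are nonnegative. Then $\phi$ turns the first two rows of the matrix $(h_{\rho_i-i+j})$ into rows of ones, and $\phi(s_\rho)=0$. Hence $u_{\lambda,1^n}$ is the shift of $\langle\widetilde H_\lambda,s_n\rangle=1$.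
\end{proof}

\begin{proposition}\label{prop:formula}
Let $\mu\vdash n$, and for each admissible $\boldsymbol\nu$ put
\begin{equation}\label{eq:c}
c_{\mu,\boldsymbol\nu}=\sum_{\lambda\vdash n}\hat A_\lambda\,\hat\kappa_{\mu\lambda}\prod_{i=0}^{\ell(\boldsymbol\nu)}u_{\lambda,\nu^{(i)}}\in\mathbb Q(q,t).
\end{equation}
\begin{itemize}
\item[(i)] With these coefficients, \eqref{eq:conj} holds for every $k\ge1$.
\item[(ii)] For fixed $k$, the coefficients of the $E_{\boldsymbol\nu}$ with $\ell(\boldsymbol\nu)\le k$ in \eqref{eq:conj} are uniquely determined.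
\item[(iii)] $c_{\mu,\boldsymbol\nu}(q,t)=c_{\mu,\boldsymbol\nu}(t,q)$.
\end{itemize}
Hence the Conjecture holds for $\mu$ if and only if every rational function \eqref{eq:c} is a Schur-positive polynomial.
\end{proposition}

\begin{proof}
(i) By \eqref{eq:xi}, the left side of \eqref{eq:conj} is
\[
\sum_\lambda\hat A_\lambda\hat\kappa_{\mu\lambda}\prod_{i=0}^k\ \sum_{\rho}u_{\lambda,\rho}\,e_\rho(\boldsymbol x_i).
\]
The coefficient of $\prod_ie_{\rho_i}(\boldsymbol x_i)$ is $\sum_\lambda\hat A_\lambda\hat\kappa_{\mu\lambda}\prod_iu_{\lambda,\rho_i}$. By Lemma~\ref{lem:one} this equals $c_{\mu,\boldsymbol\nu}$, where $\boldsymbol\nu$ lists in lexicographic order those $\rho_i$ that differ from $1^n$. The tuples $(\rho_0,\dots,\rho_k)$ that produce a given $\boldsymbol\nu$ are the rearrangements summed in $E_{\boldsymbol\nu}$.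

(ii) The products $\prod_ie_{\rho_i}(\boldsymbol x_i)$ are linearly independent, and the $E_{\boldsymbol\nu}$ with $\ell(\boldsymbol\nu)\le k$ are sums over disjoint nonempty sets of them. Disjointness uses $\nu^{(i)}\ne1^n$; without this condition the sequences $(1^n)$ and $\varnothing$ would give the same function.

(iii) Transposing $\lambda$ exchanges rows with columns and arms with legs. So $B_{\lambda'},\Pi_{\lambda'},w_{\lambda'}$ are obtained from $B_\lambda,\Pi_\lambda,w_\lambda$ by exchanging $q$ and $t$, and $A_{\lambda'}(q,t)=A_\lambda(t,q)$. By (F2) the same holds for $\kappa_{\mu\lambda}$ and $u_{\lambda,\rho}$. Exchanging $q$ and $t$ thus permutes the terms of \eqref{eq:c}.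

For the last sentence, a family of coefficients valid for all $k$ agrees with \eqref{eq:c} at each $\boldsymbol\nu$, by (ii) with $k\ge\max(1,\ell(\boldsymbol\nu))$.
\end{proof}

The factor $\hat\kappa_{\mu\lambda}$ in \eqref{eq:c} is what one obtains from one more alphabet by pairing it with $h_\mu$. This reduces positivity for all $\mu\vdash n$ to the case $\mu=(n)$.

\begin{lemma}\label{lem:reduce}
Let $Z_{\mu\rho}=\langle h_\mu,e_\rho\rangle$, the number of $0$--$1$ matrices with row sums $\rho$ and column sums $\mu$. Let $\boldsymbol\nu\cup\rho$ be $\boldsymbol\nu$ with $\rho$ inserted in its lexicographic place if $\rho\ne1^n$, and $\boldsymbol\nu\cup1^n=\boldsymbol\nu$. Then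
\[
c_{\mu,\boldsymbol\nu}=\sum_{\rho\vdash n}Z_{\mu\rho}\,c_{(n),\boldsymbol\nu\cup\rho}.
\]
So if all $c_{(n),\boldsymbol\nu}$ are Schur-positive polynomials, so are all $c_{\mu,\boldsymbol\nu}$ with $\mu\vdash n$.
\end{lemma}

\begin{proof}
The number $\langle h_\mu,e_\rho\rangle$ is the coefficient of $x_1^{\mu_1}x_2^{\mu_2}\cdots$ in $e_{\rho_1}e_{\rho_2}\cdots$, which counts the stated matrices. Pairing the definition of $u_{\lambda,\rho}$ with $h_\mu$ gives $\hat\kappa_{\mu\lambda}=\sum_\rho Z_{\mu\rho}u_{\lambda,\rho}$, and $\hat\kappa_{(n)\lambda}=1$ by (F2). Insert both in \eqref{eq:c} and use Lemma~\ref{lem:one} for $\rho=1^n$.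
\end{proof}

It remains to compute the weights in small degree. Most factors cancel.

\begin{lemma}\label{lem:weights}
We have $A_{(n)}=\prod_{a=1}^{n-1}(q^a-t)^{-1}$ for $n\ge1$, and
\[
A_{21}=\frac{1+q+t}{(q^2-t)(t^2-q)},\qquad A_{31}=\frac{-(1+q+q^2+t)}{(q-t)(q^2-t^2)(q^3-t)},\qquad A_{22}=\frac{qt-1}{(q-t)^2(q-t^2)(t-q^2)} .
\]
The remaining weights for $|\lambda|\le4$ follow from $A_{\lambda'}(q,t)=A_\lambda(t,q)$. Moreover $A_3+A_{21}+A_{111}=0$.
\end{lemma}

\begin{proof}
For $\lambda=(n)$ we have $MB_\lambda=(1-t)(1-q^n)$, so the numerator is $(1-t)\prod_{j=1}^n(1-q^j)$. The cells have $l=0$ and $a=0,\dots,n-1$, so $w_\lambda=(1-t)\prod_{a=1}^{n-1}(q^a-t)\prod_{j=1}^n(1-q^j)$.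

A cell with $(a,l)=(0,0)$ contributes $M$ to $w_\lambda$. For $\lambda=21$ the pairs $(a,l)$ are $(1,1),(0,0),(0,0)$, so $w_{21}=(q-t^2)(t-q^2)M^2$, and the numerator is $M(1+q+t)M$. For $\lambda=31$ the pairs are $(2,1),(1,0),(0,0),(0,0)$, so
\[
w_{31}=(q^2-t^2)(t-q^3)\cdot(q-t)(1-q^2)\cdot M^2,
\]
and the numerator is $M(1+q+q^2+t)M(1-q^2)$. For $\lambda=22$ the pairs are $(1,1),(0,1),(1,0),(0,0)$, so
\[
w_{22}=(q-t^2)(t-q^2)\cdot(1-t^2)(t-q)\cdot(q-t)(1-q^2)\cdot M,
\]
and the numerator is $M(1+q)(1+t)M(1-qt)=M(1-q^2)(1-t^2)(1-qt)$. Finally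
\[
A_3+A_{111}=\frac1{q-t}\Bigl(\frac1{q^2-t}-\frac1{t^2-q}\Bigr)=\frac{(t-q)(1+q+t)}{(q-t)(q^2-t)(t^2-q)}=-A_{21}.\qedhere
\]
\end{proof}

\section{Positivity in degree at most three}\label{sec:three}

\begin{proof}[Proof of Theorem~\ref{thm:small}]
By Proposition~\ref{prop:formula} and Lemma~\ref{lem:reduce}, it suffices to show that $c_{(n),\boldsymbol\nu}=\sum_\lambda\hat A_\lambda\prod_iu_{\lambda,\nu^{(i)}}$ is a Schur-positive polynomial for $n\le3$.

For $n=1$ the only admissible sequence is $\varnothing$, and $c_{(1),\varnothing}=\hat A_1=1$. For $n=2$ we have $\hat A_2=-\hat A_{11}=1/(q-t)$, $u_{2,2}=q$ and $u_{11,2}=t$, so $c_{(2),(2)^r}=(q^r-t^r)/(q-t)$, as in Example~\ref{ex:two}.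

Let $n=3$. The dual Jacobi--Trudi formula gives $s_3=e_{111}-2e_{21}+e_3$, $s_{21}=e_{21}-e_3$ and $s_{111}=e_3$. So the coefficients of $e_{21}$ and $e_3$ are $q^2+q-2$ and $(q-1)^2(q+1)$ in $\widetilde H_3$, and $q+t-2$ and $(q-1)(t-1)$ in $\widetilde H_{21}$. Writing $x_\lambda=u_{\lambda,21}$ and $y_\lambda=u_{\lambda,3}$, the shift gives
\[
(x_3,y_3)=(q^2+3q,\ q^3+2q^2),\qquad(x_{21},y_{21})=(q+t,\ qt),\qquad(x_{111},y_{111})=(t^2+3t,\ t^3+2t^2).
\]
The difficulty is the extra denominator $D=q^2+2q-t$, the shift of $q^2-t$, in $\hat A_3=1/\bigl((q-t)D\bigr)$. It cancels because it divides both differences: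
\[
x_3-x_{21}=D,\qquad y_3-y_{21}=qD .
\]
Let $\boldsymbol\nu$ consist of $a$ copies of $21$ and $b$ copies of $3$, and put $F_\lambda=x_\lambda^ay_\lambda^b$. Since $\hat A_{21}=-\hat A_3-\hat A_{111}$,
\[
c_{(3),\boldsymbol\nu}=\hat A_3(F_3-F_{21})+\hat A_{111}(F_{111}-F_{21}).
\]
As $F_{21}$ is symmetric in $q,t$, the second term is the first with $q$ and $t$ exchanged. With $P=(F_3-F_{21})/D$ this reads
\[
c_{(3),\boldsymbol\nu}=\frac{P(q,t)-P(t,q)}{q-t}.
\]
From $F_3-F_{21}=y_3^b(x_3^a-x_{21}^a)+x_{21}^a(y_3^b-y_{21}^b)$ we obtain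
\[
P=y_3^b\sum_{m=0}^{a-1}x_3^m(q+t)^{a-1-m}+q(q+t)^a\sum_{m=0}^{b-1}y_3^m(qt)^{b-1-m}.
\]
Now $x_3$ and $y_3$ are polynomials in $q$ alone with nonnegative integer coefficients. So $P$ is a nonnegative integer combination of terms $q^r(qt)^d(q+t)^m$, and such a term contributes $\frac{q^r-t^r}{q-t}(qt)^d(q+t)^m$ to $c_{(3),\boldsymbol\nu}$. This is Schur positive by Lemma~\ref{lem:schur}(ii).
\end{proof}

For instance, $\boldsymbol\nu=(21,21)$ gives $P=q^2+3q+(q+t)$ and $c_{(3),(21,21)}=(q+t)+3=s_{(1,0)}+3s_{(0,0)}$. The proof used that the values $q+t$ and $qt$ at the self-conjugate partition $21$ preserve Schur positivity under multiplication. This is what breaks at the partition $22$.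

\section{Degree four: the lowest homogeneous component}\label{sec:four}

\subsection*{The coefficient of $e_{22}$}
The dual Jacobi--Trudi formula gives
\begin{gather*}
s_4=e_{1111}-3e_{211}+e_{22}+2e_{31}-e_4,\qquad s_{31}=e_{211}-e_{22}-e_{31}+e_4,\\
s_{22}=e_{22}-e_{31},\qquad s_{211}=e_{31}-e_4,\qquad s_{1111}=e_4 .
\end{gather*}
So the coefficient of $e_{22}$ in $\widetilde H_\lambda$ is $1-\langle\widetilde H_\lambda,s_{31}\rangle+\langle\widetilde H_\lambda,s_{22}\rangle$. By (F3) it is
\[
1-q-q^3+q^4=(q-1)^2(q^2+q+1),\qquad (1-q)(1-t),\qquad 1-q-t-qt+q^2+t^2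
\]
for $\lambda=4,31,22$. Write $u_\lambda=u_{\lambda,22}$. After the shift, and by transposition,
\begin{equation}\label{eq:u}
u_4=q^2(q^2+3q+3),\quad u_{31}=u_{211}=qt,\quad u_{22}=q^2-qt+t^2,\quad u_{1111}=t^2(t^2+3t+3).
\end{equation}
The value $u_{22}=s_{(2,0)}-2s_{(1,1)}$ is not Schur positive, and the negative part grows with powers: $u_{22}^2=s_{(4,0)}-3s_{(3,1)}+5s_{(2,2)}$. This alone decides nothing, because $u_{22}^N$ enters $c_{\mu,(22)^N}=\sum_\lambda\hat A_\lambda\hat\kappa_{\mu\lambda}u_\lambda^N$ with a rational weight, next to four other terms. To compare the terms we isolate one homogeneous component. A polynomial is Schur positive only if each of its homogeneous components is, and the lowest component is the simplest, since there every factor is replaced by its lowest part.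

\subsection*{Lowest parts}
For $f\in\mathbb Q(q,t)$ expand $f(\varepsilon q,\varepsilon t)$ as a Laurent series in $\varepsilon$ over $\mathbb Q(q,t)$, and write $f\sim\varepsilon^d\varphi$ if $f(\varepsilon q,\varepsilon t)=\varepsilon^d(\varphi+O(\varepsilon))$; the value $\varphi=0$ is allowed. Such relations can be multiplied, added when the exponents $d$ agree, and inverted when $\varphi\ne0$. If $f\sim\varepsilon^d\varphi$ and $f$ is a polynomial, then $f$ has no terms of degree below $d$ and $\varphi$ is its component of degree $d$.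

By \eqref{eq:u}, $u_\lambda\sim\varepsilon^2g_\lambda$ with $g_\lambda$ as in the table below. For the weights, $(1+q)^a-(1+t)^b\sim\varepsilon(aq-bt)$, while the shifts of $qt-1$ and $1+q+q^2+t$ are $\sim\varepsilon(q+t)$ and $\sim4$. Lemma~\ref{lem:weights} then gives $\hat A_\lambda\sim\varepsilon^{-3}\alpha_\lambda$; for instance $\alpha_{31}=-4/\bigl((q-t)(2q-2t)(3q-t)\bigr)$. The result is:
\[
\begin{array}{c|c|c}
\lambda & g_\lambda & \alpha_\lambda\\ \hline
4 & 3q^2 & 1/\bigl((q-t)(2q-t)(3q-t)\bigr)\\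
31 & qt & -2/\bigl((q-t)^2(3q-t)\bigr)\\
22 & q^2-qt+t^2 & (q+t)/\bigl((q-t)^2(q-2t)(t-2q)\bigr)\\
211 & qt & -2/\bigl((q-t)^2(3t-q)\bigr)\\
1111 & 3t^2 & 1/\bigl((t-q)(2t-q)(3t-q)\bigr)
\end{array}
\]
By (F2), $\hat\kappa_{\mu\lambda}$ is a polynomial with constant term $\langle h_\mu,e_1^4\rangle=\binom4\mu$, the same for all $\lambda$. Hence
\begin{equation}\label{eq:L}
c_{\mu,(22)^N}\sim\varepsilon^{2N-3}\binom4\mu L_N,\qquad L_N=\sum_{\lambda\vdash4}\alpha_\lambda g_\lambda^N .
\end{equation}
At this order $\mu$ enters only through a positive factor, so all $\mu\vdash4$ fail together.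

\begin{remark}\label{rem:check}
The identity $\Xi e_4=e_4$ tests the table. By \eqref{eq:xi} it says that $\sum_\lambda\hat A_\lambda u_{\lambda,\rho}=0$ for $\rho\ne4$, which forces $L_0=L_1=0$. At $(q,t)=(1,4)$ we have, in the order of the table, $1386\,\alpha_\lambda=-231,\,308,\,-55,\,-28,\,6$ and $g_\lambda=3,4,13,4,48$. Both sums vanish: $-231+308-55-28+6=0$ and $-693+1232-715-112+288=0$.
\end{remark}

The five terms of $L_N$ have poles, so none of them has a Schur expansion. After setting $q=1$, however, each term is a power series in $t$, and Lemma~\ref{lem:schur}(i) asks only for coefficients of low powers of $t$. Three of the five terms then drop out.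

\begin{proposition}\label{prop:phi}
Let $\mu\vdash4$ and $N\ge2$. Put
\[
\Phi_N(\tau)=\frac{3^N}{(2-\tau)(3-\tau)}-(1-\tau+\tau^2)^NG(\tau),\qquad G(\tau)=\frac{1+\tau}{(1-\tau)(1-2\tau)(2-\tau)},
\]
as power series in $\tau$. If $c_{\mu,(22)^N}$ is a polynomial, then for $0\le b\le N-2$ the coefficient of $s_{(2N-3-b,\,b)}(q,t)$ in it is $\binom4\mu[\tau^b]\Phi_N(\tau)$.
\end{proposition}

\begin{proof}
The polynomial is symmetric by Proposition~\ref{prop:formula}(iii), and by \eqref{eq:L} its component of degree $2N-3$ is $\binom4\mu L_N$. By Lemma~\ref{lem:schur}(i), the coefficient of $s_{(2N-3-b,b)}$ in $L_N$ is the coefficient of $q^{2N-2-b}t^b$ in the homogeneous polynomial $(q-t)L_N$, that is, $[\tau^b](1-\tau)L_N(1,\tau)$. No denominator in the table vanishes at $(q,t)=(1,0)$, so each $(1-\tau)\alpha_\lambda(1,\tau)$ is a power series in $\tau$. The terms for $\lambda=31,211$ are divisible by $\tau^N$ and the term for $1111$ by $\tau^{2N}$; since $b<N$ they contribute nothing. The terms for $\lambda=4$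 and $\lambda=22$ are the two terms of $\Phi_N$.
\end{proof}

Which $b$ is the most promising? Partial fractions give
\[
\frac1{(2-\tau)(3-\tau)}=\frac1{2-\tau}-\frac1{3-\tau},\qquad G(\tau)=\frac2{1-2\tau}-\frac2{1-\tau}+\frac1{2-\tau};
\]
the three numerators of $G$ come from evaluating the remaining factors at $\tau=\frac12,1,2$. Therefore
\begin{equation}\label{eq:series}
[\tau^m]\frac{3^N}{(2-\tau)(3-\tau)}=3^N\bigl(2^{-m-1}-3^{-m-1}\bigr),\qquad[\tau^m]G=2^{m+1}-2+2^{-m-1}.
\end{equation}
The first expression is positive and decreases in $m$, because $(3/2)^{m+2}>2$. The large coefficients of $(1-\tau+\tau^2)^N$ sit near the middle exponent $N$. Both facts point to the largest allowed value $b=N-2$, the most balanced Schur polynomial $s_{(N-1,N-2)}$ of degree $2N-3$. We set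
\[
C_N=[\tau^{N-2}]\Phi_N(\tau),\qquad N\ge2 .
\]

\begin{example}\label{ex:C}
By \eqref{eq:series}, $G=\frac12+\frac94\tau+\cdots$. So $C_2=9\bigl(\frac12-\frac13\bigr)-\frac12=1$. For $N=3$ we have $(1-\tau+\tau^2)^3=1-3\tau+\cdots$, so $C_3=27\bigl(\frac14-\frac19\bigr)-\bigl(\frac94-\frac32\bigr)=3$. The term subtracted is already an alternating sum.
\end{example}

\section{The sign of $C_N$}\label{sec:CN}

An alternating sum of large terms has no evident sign. We first use the symmetry of the trinomial to remove the growing weights $2^{m+1}$, and then turn what is left into an integral against a nonnegative weight.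

For $N\ge0$ let $b_r=[\tau^{N+r}](1-\tau+\tau^2)^N$, so that $(\tau^{-1}-1+\tau)^N=\sum_{r\in\mathbb Z}b_r\tau^r$ and $b_{-r}=b_r$. Put
\[
I_N=\tfrac12b_0+\tfrac32\sum_{r\ge1}b_r2^{-r}.
\]

\begin{lemma}\label{lem:closed}
For $N\ge2$ we have $C_N=\left(\frac32\right)^{N+1}-2-I_N$.
\end{lemma}

\begin{proof}
By \eqref{eq:series}, the first term of $\Phi_N$ contributes $3^N(2^{1-N}-3^{1-N})=2(\frac32)^N-3$. In the second term, pair the coefficient $b_{-r}=b_r$ of $\tau^{N-r}$ with the coefficient of $\tau^{r-2}$ in $G$: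
\[
[\tau^{N-2}](1-\tau+\tau^2)^NG=\sum_{r\ge2}b_r\bigl(2^{r-1}-2+2^{1-r}\bigr)=\sum_{r\ge1}b_r\bigl(2^{r-1}-2+2^{1-r}\bigr),
\]
since the bracket vanishes at $r=1$. Let $\Sigma=\sum_{r\ge1}b_r2^{-r}$. Evaluating $(\tau^{-1}-1+\tau)^N$ at $\tau=1$ and $\tau=2$ gives $b_0+2\sum_{r\ge1}b_r=1$ and $b_0+\sum_{r\ge1}b_r2^r+\Sigma=(\frac32)^N$. So the sum equals
\[
\tfrac12\bigl((\tfrac32)^N-b_0-\Sigma\bigr)-(1-b_0)+2\Sigma=\tfrac12(\tfrac32)^N-1+I_N .
\]
Subtracting gives $C_N=\frac32(\frac32)^N-2-I_N$.
\end{proof}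

\begin{lemma}\label{lem:integral}
For $N\ge0$,
\[
I_N=\frac1{2\pi}\int_{-\pi}^\pi(2\cos\theta-1)^N\,\frac{1+\cos\theta}{5-4\cos\theta}\,d\theta .
\]
\end{lemma}

\begin{proof}
At $\tau=e^{i\theta}$ we have $\tau^{-1}-1+\tau=2\cos\theta-1$, so $b_r=\frac1{2\pi}\int_{-\pi}^\pi(2\cos\theta-1)^N\cos r\theta\,d\theta$. The Poisson kernel $1+2\sum_{r\ge1}\varrho^r\cos r\theta=\frac{1-\varrho^2}{1-2\varrho\cos\theta+\varrho^2}$ equals $\frac3{5-4\cos\theta}$ at $\varrho=\frac12$. Hence
\[
\tfrac12+\tfrac32\sum_{r\ge1}2^{-r}\cos r\theta=-\frac14+\frac9{4(5-4\cos\theta)}=\frac{1+\cos\theta}{5-4\cos\theta},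
\]
and the series converges uniformly, so it may be integrated term by term.
\end{proof}

The two lemmas already explain the failure. Let $N$ be even, so that the integrand is nonnegative, and fix $\varrho$ with $\frac32<\varrho<3$. Since $2\cos\theta-1=-3$ at $\theta=\pm\pi$, the inequality $|2\cos\theta-1|\ge\varrho$ holds on intervals near $\pm\pi$, on which the weight has positive integral. So $I_N\ge\delta\varrho^N$ with $\delta>0$ independent of $N$, and $C_N<0$ for all large even $N$. The weight vanishes at $\theta=\pm\pi$, which damps this region for small $N$. To find where the sign turns we compute $C_N$ exactly. The denominator $5-4\cos\theta$ is linear in $2\cos\theta-1$, and clearing it gives a recurrence.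

\begin{lemma}\label{lem:rec}
Let $T_N=[x^N](1+x+x^2)^N=\sum_j\binom N{2j}\binom{2j}j$. For $N\ge2$,
\[
4C_{N+1}=6C_N+4+(-1)^N(3T_N-T_{N+1}).
\]
\end{lemma}

\begin{proof}
The formula for $T_N$ counts the ways to pick $x^{-1}$ from $j$ factors and $x$ from $j$ factors of $(x^{-1}+1+x)^N$. Put $\xi=2\cos\theta-1$, so that $5-4\cos\theta=3-2\xi$ and $1+\cos\theta=\frac12(3+\xi)$. The mean of $\xi^N$ over $[-\pi,\pi]$ is $[\tau^N](1-\tau+\tau^2)^N=(-1)^NT_N$. By Lemma~\ref{lem:integral},
\[
3I_N-2I_{N+1}=\frac1{2\pi}\int_{-\pi}^\pi\xi^N\,\frac{3+\xi}2\,d\theta=\tfrac12(-1)^N(3T_N-T_{N+1}).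
\]
By Lemma~\ref{lem:closed} the left side is $2C_{N+1}-3C_N-2$, because the powers of $\frac32$ cancel.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:twelve}]
The numbers $T_N$ come from the binomial sum in Lemma~\ref{lem:rec}, with $\binom{2j}j=1,2,6,20,70,252,924$ for $j=0,\dots,6$. For example
\begin{align*}
T_{11}&=1+110+1980+9240+11550+2772=25653,\\
T_{12}&=1+132+2970+18480+34650+16632+924=73789 .
\end{align*}
Starting from $C_2=1$ (Example~\ref{ex:C}), the recurrence gives the following values, where $d_N=(-1)^N(3T_N-T_{N+1})$: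
\[
\begin{array}{c|rrrrrrrrrrr}
N&2&3&4&5&6&7&8&9&10&11&12\\ \hline
T_N&3&7&19&51&141&393&1107&3139&8953&25653&73789\\
d_N&2&-2&6&-12&30&-72&182&-464&1206&-3170&\\
C_N&1&3&5&10&13&28&25&84&11&319&-313
\end{array}
\]
The last step is $4C_{12}=6\cdot319+4-3170=-1252$. Since $\ell((22)^{12})=11\le k$, Proposition~\ref{prop:formula}(ii) shows that the coefficient of $E_{(22)^{12}}$ is uniquely determined and equals $c_{\mu,(22)^{12}}$; this is the only use of the hypothesis $k\ge11$, and for $k\le10$ the function $E_{(22)^{12}}$ is zero. If the coefficient is a polynomial, Proposition~\ref{prop:phi} with $N=12$ and $b=10$ shows that the coefficient of $s_{(11,10)}$ in it is $\binom4\mu C_{12}=-313\binom4\mu$.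
\end{proof}

\begin{remark}\label{rem:direct}
The definition of $I_{12}$ gives an independent check. For $N=12$ and $r=0,\dots,12$, the numbers $(-1)^rb_r=[x^{12+r}](1+x+x^2)^{12}$ are
\[
73789,\ 69576,\ 58278,\ 43252,\ 28314,\ 16236,\ 8074,\ 3432,\ 1221,\ 352,\ 78,\ 12,\ 1 .
\]
They give $\sum_{r\ge1}b_r2^{-r}=-99365903/4096$ and $I_{12}=4142035/8192$. With $(\frac32)^{13}=1594323/8192$, Lemma~\ref{lem:closed} yields $C_{12}=-311-2=-313$.
\end{remark}

It remains to show that the sign does not turn back for larger even $N$. The recurrence is awkward for this, since $d_N$ alternates. The integral is better suited: for even $N$ it is a moment, and moments can be compared.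

\begin{proof}[Proof of Theorem~\ref{thm:even}]
The weight in Lemma~\ref{lem:integral} is nonnegative and $I_0=\frac12$, so $\frac1\pi\frac{1+\cos\theta}{5-4\cos\theta}\,d\theta$ is a probability measure on $[-\pi,\pi]$. For even $N$, the number $2I_N$ is the expectation of $|\xi|^N$, where $\xi=2\cos\theta-1$. For $N\ge12$ the function $v\mapsto v^{N/12}$ is convex on $[0,\infty)$, and Jensen's inequality applied to $|\xi|^{12}$ gives $2I_N\ge(2I_{12})^{N/12}$. By Lemma~\ref{lem:closed}, $I_{12}=(\frac32)^{13}+311$, so $2I_{12}>3(\frac32)^{12}$. Therefore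
\[
2I_N>3^{N/12}\left(\tfrac32\right)^N\ge3\left(\tfrac32\right)^N,
\]
that is, $I_N>(\frac32)^{N+1}$, and $C_N<-2$ by Lemma~\ref{lem:closed}. For $k\ge N-1$ the coefficient of $E_{(22)^N}$ is $c_{\mu,(22)^N}$ by Proposition~\ref{prop:formula}(ii). If it is a polynomial, the coefficient of $s_{(N-1,N-2)}$ in it is $\binom4\mu C_N<0$ by Proposition~\ref{prop:phi}.
\end{proof}

\begin{remark}\label{rem:limits}
Parity is used in writing $\xi^N=|\xi|^N$. For odd $N$ the integrand is negative near $\theta=\pm\pi$, where $|\xi|$ is largest, so that region raises $C_N$ instead of lowering it; compare $C_{11}=319$ with $C_{10}=11$. The condition $N\ge12$ is also needed for this Schur coefficient, since $C_N>0$ for $2\le N\le11$. The table tests one Schur coefficient of one family of sequences, so it does not decide whether all coefficients in \eqref{eq:conj} are Schur-positive polynomials when $n=4$ and $k\le10$.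
\end{remark}

\begin{thebibliography}{9}

\bibitem{BHIR}
Fran\c{c}ois Bergeron, Jim Haglund, Alessandro Iraci, Marino Romero, \emph{The super nabla operator}, arXiv:2303.00560 (2023).

\bibitem{GH}
Garsia and Haiman, J. Algebraic Combin. 5 (1996).

\bibitem{Hag}
Haglund, \emph{The $q,t$-Catalan numbers\ldots} (book).

\bibitem{Mac}
Macdonald, \emph{Symmetric Functions and Hall Polynomials}, Chapter VI.

\end{thebibliography}
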